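\title{An Euler class obstruction to clean intersection\\ in equivariant Morse theory}

\begin{abstract}
Let a finite group act smoothly on a closed manifold $M$ and let $f$ be an invariant Morse function. We ask whether, for a generic invariant metric, all moduli spaces of gradient trajectories of $f$ are cleanly cut out. The answer is no. On $\mathbb{CP}^2$ with the involution $[z_0:z_1:z_2]\mapsto[z_0:z_1:-z_2]$ we give an explicit invariant Morse function for which one moduli space fails to be cleanly cut out for every invariant metric. The obstruction is the Euler class of the normal bundle of the fixed sphere. It survives $C^2$-small invariant changes of $f$ and gives counterexamples in every dimension $n\ge4$. In dimensions $n\le3$ the answer is yes.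
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The question}

Let $M$ be a closed smooth manifold with a smooth action of a finite group $G$. Let $f\colon M\to\mathbb R$ be a $G$-invariant Morse function and $g$ a $G$-invariant Riemannian metric. For critical points $p,q$ of $f$, let $\widetilde{\mathcal M}_{f,g}(p,q)$ be the space of parametrized trajectories $u\colon\mathbb R\to M$ with
\[
u'(s)+\nabla_g f(u(s))=0,\qquad \lim_{s\to-\infty}u(s)=p,\qquad \lim_{s\to+\infty}u(s)=q .
\]
It is the zero set of the section $\mathcal L(u)=u'+\nabla_gf(u)$ of a Banach bundle $\mathcal E(p,q)\to\widetilde{\mathcal B}(p,q)$ over a Banach manifold of paths from $p$ to $q$. Write $D_u$ for the linearization of $\mathcal L$ at a zero $u$. The moduli space is \emph{cleanly cut out} if $\mathcal L^{-1}(0)$ is a disjoint union of smooth submanifolds of $\widetilde{\mathcal B}(p,q)$ with $T_u\mathcal L^{-1}(0)=\ker D_u$ for every $u\in\mathcal L^{-1}(0)$. Different connected components may have different dimensions, so $\dim\ker D_u$ is locally constant but need not be constant.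

This condition has a finite-dimensional form. Let $\phi_t$ be the flow of $-\nabla_gf$ and let
\[
W^u(p)=\{x:\phi_t(x)\to p \text{ as } t\to-\infty\},\qquad W^s(q)=\{x:\phi_t(x)\to q \text{ as } t\to+\infty\}
\]
be the unstable and stable manifolds. They are embedded submanifolds with $\dim W^u(p)=\operatorname{ind}(p)$ and $\dim W^s(q)=\dim M-\operatorname{ind}(q)$. Evaluation $u\mapsto u(0)$ identifies $\widetilde{\mathcal M}_{f,g}(p,q)$ with $W^u(p)\cap W^s(q)$ and $\ker D_u$ with $T_{u(0)}W^u(p)\cap T_{u(0)}W^s(q)$, and the moduli space is cleanly cut out if and only if $W^u(p)$ and $W^s(q)$ intersect cleanly in the following sense. We use this form of the condition throughout.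

\begin{definition}\label{def:clean}
Embedded submanifolds $P,Q\subset M$ \emph{intersect cleanly near} $x\in P\cap Q$ if $x$ has an open neighborhood $U$ such that $P\cap Q\cap U$ is a submanifold whose tangent space at each point $y$ is $T_yP\cap T_yQ$. They \emph{intersect cleanly} if this holds near every point of $P\cap Q$. They are \emph{transverse at} $x$ if $T_xP+T_xQ=T_xM$.
\end{definition}

If $P$ and $Q$ are transverse at $x$, they are transverse at all nearby points of $P\cap Q$, and the implicit function theorem shows that they intersect cleanly near $x$. A clean intersection may have larger dimension than a transverse one, but the excess cannot jump: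
\begin{equation}\label{eq:const}
y\longmapsto \dim\,(T_yP\cap T_yQ)\quad\text{is constant on every connected subset of } P\cap Q,
\end{equation}
because this number is the dimension of the manifold $P\cap Q$ at $y$. Hence the quotients $T_yM/(T_yP+T_yQ)$, which measure the failure of transversality, form a vector bundle over each component of $P\cap Q$. Our negative results use only \eqref{eq:const}.

The invariant metrics form an open subset $\mathcal R$ of the Fr\'echet space of smooth invariant symmetric $2$-tensors with the $C^\infty$ topology, and $\mathcal R$ is nonempty because any metric can be averaged over $G$. So $\mathcal R$ is a separable, completely metrizable Baire space. A subset of $\mathcal R$ is \emph{comeager} if it contains a countable intersection of open dense sets; comeager sets are dense, and countable intersections of comeager sets are comeager. A property holds for a \emph{generic} invariant metric if it holds on a comeager subset of $\mathcal R$.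

When $G$ is trivial, a generic metric makes all intersections $W^u(p)\cap W^s(q)$ transverse; this is the case $H=G=1$ of Proposition~\ref{prop:generic}(T) below. With symmetry, transversality may be impossible.

\begin{example}\label{ex:torus}
On the torus $(\mathbb R/2\pi\mathbb Z)^2$ with coordinates $(\vartheta,\varphi)$ let $f=(2+\cos\varphi)\cos\vartheta$, the height function of an upright torus, and let $G=\mathbb Z/2$ act by $\varphi\mapsto-\varphi$. The critical points are given by $\sin\vartheta=\sin\varphi=0$, and there the Hessian is diagonal with nonzero entries $-(2+\cos\varphi)\cos\vartheta$ and $-\cos\varphi\cos\vartheta$. The points $p=(0,\pi)$ and $q=(\pi,\pi)$ have Hessians $\operatorname{diag}(-1,1)$ and $\operatorname{diag}(1,-1)$, so both have index $1$, and they lie on the fixed circle $C=\{\varphi=\pi\}$, on which $f=\cos\vartheta$. For every invariant metric the gradient is tangent to $C$, and Lemma~\ref{lem:split}(c) gives $W^u(p)=C\setminus\{q\}$ and $W^s(q)=C\setminus\{p\}$. The intersection consists of two arcs along which both tangent spaces equal $TC$. It is never transverse, and it is always clean.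
\end{example}

In this example the symmetry confines both manifolds to a fixed set, and inside the fixed set they are transverse. One may guess that this is the only way in which symmetry prevents transversality: every trajectory lies in the fixed set of its isotropy group, invariant perturbations of the metric can be used inside that fixed set, and the excess in the normal directions might be determined by the Hessians at $p$ and $q$ and hence be locally constant. The following question comes from the work of Bao and Zhu \cite{BZ}.

\medskip
\noindent\textbf{Question.} \emph{Let $M$ be a closed manifold with a smooth action of a finite group $G$, and let $f$ be a $G$-invariant Morse function. Does a generic $G$-invariant metric make $\widetilde{\mathcal M}_{f,g}(p,q)$ cleanly cut out for all critical points $p,q$ of $f$?}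
\medskip

\subsection{Results}

The answer is no.

\begin{theorem}\label{thm:cp2}
Let $M=\mathbb{CP}^2$ and $G=\mathbb Z/2=\langle\tau\rangle$ with $\tau[z_0:z_1:z_2]=[z_0:z_1:-z_2]$. With $z=(z_0,z_1,z_2)$, let
\[
f([z_0:z_1:z_2])=\frac{|z_0|^2-|z_1|^2}{|z|^2}+\frac{2\operatorname{Re}\bigl((\bar z_0^{\,2}+\bar z_1^{\,2})\,z_2^2\bigr)}{|z|^4}.
\]
Then $f$ is a $G$-invariant Morse function. For $p=[1:0:0]$ and $q=[0:1:0]$ there is no $G$-invariant metric $g$ for which $\widetilde{\mathcal M}_{f,g}(p,q)$ is cleanly cut out.
\end{theorem}

The empty set is not comeager in the nonempty Baire space $\mathcal R$, so this triple $(M,G,f)$ is a counterexample. Theorem~\ref{thm:obstruction} isolates the mechanism, an Euler class of a rank $2$ bundle over a fixed sphere. Corollary~\ref{cor:higher} deduces that counterexamples exist in every dimension $n\ge4$ and that they persist under $C^2$-small invariant changes of $f$. Dimension four is the first in which this can happen.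

\begin{theorem}\label{thm:low}
Let $M$ be a closed manifold of dimension $n\le3$ with a smooth action of a finite group $G$, and let $f$ be a $G$-invariant Morse function. Then a generic $G$-invariant metric makes $\widetilde{\mathcal M}_{f,g}(p,q)$ cleanly cut out for all critical points $p,q$ of $f$.
\end{theorem}

Thus the Question has a positive answer for all $(M,G,f)$ with $\dim M=n$ if and only if $n\le3$.

\subsection{The idea}

Let $x\in W^u(p)\cap W^s(q)$ have isotropy group $H$, and let $C$ be the component of the fixed set $M^H$ through $x$. The tangent spaces of $W^u(p)$ and $W^s(q)$ at $x$ are $H$-invariant, so each splits into a part tangent to $C$ and a part in the normal space $N_x$; call the normal parts $L_x$ and $K_x$. The tangential parts are transverse in $C$ for a generic metric. The dimensions of $L_x$ and $K_x$ are determined by the Hessians at $p$ and $q$, as the guess above suggests, but the dimension of $L_x\cap K_x$ is not. The first case in which it can vary is that of two lines $L_x,K_x$ in a plane $N_x$ on which $H$ acts by $\pm\mathrm{id}$. Their relative position is an angle in $\mathbb R/\pi\mathbb Z$, and $\dim(L_x\cap K_x)$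 jumps where the angle is $0$.

In dimension three, $C$ is then a circle and contains finitely many trajectories. On each of them we look at one point and one angle, and an invariant perturbation that rotates $L_x$ makes the angle nonzero. In dimension four, $C$ can be a sphere filled by a circle of trajectories from $p$ to $q$. The angle is then a map from a circle to the circle $\mathbb R/\pi\mathbb Z$. If the normal bundle has nonzero Euler number, this map is onto for every metric, so it takes the value $0$ without being identically $0$, and \eqref{eq:const} fails.

Section~\ref{sec:prelim} establishes the splitting. Section~\ref{sec:cp2} computes the angle on $\mathbb{CP}^2$, Section~\ref{sec:obstruction} treats the general obstruction, and Section~\ref{sec:low} proves Theorem~\ref{thm:low}.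

\section{Stable manifolds along a fixed set}\label{sec:prelim}

\subsection{Gradient flows}\label{ssec:flows}

The \emph{index} and \emph{coindex} of a nondegenerate symmetric bilinear form are the maximal dimensions of subspaces on which it is negative definite and positive definite. At a critical point $p$ let $\nabla^2f(p)$ be the $g$-symmetric operator on $T_pM$ with $g(\nabla^2f(p)v,w)=\operatorname{Hess}_pf(v,w)$, and let $E^-_p$ and $E^+_p$ be the sums of its negative and positive eigenspaces. Then $T_pW^u(p)=E^-_p$ and $T_pW^s(p)=E^+_p$.

Since $M$ is closed and $f$ is Morse, every flow line converges to a critical point at each end. The function $f$ is strictly decreasing along nonconstant flow lines. Therefore $W^u(p)\cap W^s(p)=\{p\}$, where the intersection is transverse, and for $p\ne q$ the set $W^u(p)\cap W^s(q)$ contains no critical point and is empty unless $f(p)>f(q)$. The manifolds $W^u(p)$ and $W^s(q)$ are flow-invariant, and they are connected because each point is joined to $p$, respectively $q$, by its flow line. Since $d\phi_t$ carries their tangent spaces at $x$ to those at $\phi_t(x)$, transversality at one point of a flow line implies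 transversality along the whole flow line.

For invariant $f$ and $g$ the vector field $\nabla_gf$ is invariant, so $\phi_t$ commutes with $G$. Hence the isotropy group $G_x=\{\sigma\in G:\sigma x=x\}$ is constant along flow lines, and $W^u(p)$, $W^s(p)$ are invariant under $G_p$.

\subsection{Fixed sets and isotypic parts}\label{ssec:iso}

Let a finite group $H$ act smoothly on a manifold $P$ and let $x$ be a fixed point. The exponential map of an $H$-invariant metric intertwines the linear action on a small ball in $T_xP$ with the action near $x$. Consequently each component of $P^H$ is a closed submanifold, with tangent space $(T_xP)^H$ at $x$.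

Let $E$ be a finite-dimensional real representation of $H$. For a real irreducible representation $V$, the \emph{isotypic part} $E_V$ is the sum of all subrepresentations isomorphic to $V$, and $E=\bigoplus_VE_V$. The projection onto $E_V$ is $P_V=c_V\sum_{h\in H}\chi_V(h)\,h$, where $\chi_V$ is the character of $V$ and the constant $c_V$ does not depend on $E$. We use three consequences.
\begin{itemize}
\item[(I1)] Every invariant subspace $E'$ is preserved by $P_V$, so $E'=\bigoplus_V(E'\cap E_V)$.
\item[(I2)] If $b$ is an invariant symmetric bilinear form, then $b(P_Vv,w)=b(v,P_Vw)$, because $\chi_V(h^{-1})=\chi_V(h)$. So different isotypic parts are $b$-orthogonal.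
\item[(I3)] If $E$ is a vector bundle with a fiberwise linear $H$-action over a connected base, then $P_V$ is an idempotent bundle map. Its rank equals its trace, which is continuous and integer valued, hence constant. So the spaces $E_V$ form a subbundle.
\end{itemize}

Now let $H\le G$ and let $C$ be a component of $M^H$. It is a closed manifold, and
\[
TM|_C=TC\oplus N,\qquad N=\bigoplus_{V\neq\mathbf 1}N_V,
\]
where $TC$ is the trivial isotypic part and $V$ runs over the nontrivial real irreducible representations of $H$. The bundle $N$ is defined without a metric, and by (I2) it is the orthogonal complement of $TC$ for every invariant metric. We call it the normal bundle of $C$.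

\begin{lemma}\label{lem:split}
Let $f$ be an invariant Morse function, $g$ an invariant metric, $H\le G$, and $C$ a component of $M^H$.
\begin{itemize}
\item[(a)] Along $C$ the field $\nabla_gf$ is tangent to $C$ and equals $\nabla_{g|_C}(f|_C)$. The critical points of $f|_C$ are the critical points of $f$ in $C$. At such a point $\operatorname{Hess}f$ is block diagonal for $TC\oplus\bigoplus_VN_V$ with nondegenerate blocks. In particular $f|_C$ is Morse; write $W^u_C$, $W^s_C$ for its unstable and stable manifolds.
\item[(b)] Let $p,q\in C$ be critical points. Then $W^u(p)\cap C=W^u_C(p)$ and $W^s(q)\cap C=W^s_C(q)$, and there are smooth subbundles $L_V\subset N_V$ over $W^u_C(p)$ and $K_V\subset N_V$ over $W^s_C(q)$ with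
\[
TW^u(p)=TW^u_C(p)\oplus\bigoplus_VL_V,\qquad TW^s(q)=TW^s_C(q)\oplus\bigoplus_VK_V .
\]
The rank of $L_V$ is the index of $\operatorname{Hess}_pf$ on $N_{V,p}$, and the rank of $K_V$ is the coindex of $\operatorname{Hess}_qf$ on $N_{V,q}$.
\item[(c)] If $\operatorname{Hess}_pf$ is positive definite on $N_p$, then $W^u(p)=W^u_C(p)\subset C$. If $\operatorname{Hess}_qf$ is negative definite on $N_q$, then $W^s(q)=W^s_C(q)\subset C$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) For $x\in C$ the vector $\nabla_gf(x)$ is fixed by $H$, so it lies in $T_xC$. It satisfies $g(\nabla_gf,v)=df(v)$ for $v\in T_xC$, so it is the gradient of $f|_C$, and the two functions have the same critical points in $C$. The Hessian is an $H$-invariant form, so it is block diagonal by (I2), and a block diagonal nondegenerate form has nondegenerate blocks.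

(b) We treat $W^u(p)$; replacing $f$ by $-f$ gives the statement for $W^s(q)$. By (a) the flow preserves $C$ and restricts to the negative gradient flow of $f|_C$, so $W^u(p)\cap C=W^u_C(p)$. The group $H$ fixes $p$, so it acts on the manifold $W^u(p)$. Near $x\in W^u_C(p)$ we have $M^H=C$, so the fixed set of this action is $W^u(p)\cap C$, and its tangent space is $(T_xW^u(p))^H$. Thus $T_xW^u_C(p)$ is the trivial isotypic part of $T_xW^u(p)$, and by (I1) the other parts are $L_{V,x}=T_xW^u(p)\cap N_{V,x}$. By (I3), applied to the bundle $TW^u(p)$ over the connected base $W^u_C(p)$, they form subbundles, whose ranks can be computed at $p$. The operator $\nabla^2f(p)$ commutes with $H$, so it preserves $N_{V,p}$, and $E_p^-\cap N_{V,p}$ is the sum of the negative eigenspaces of its restriction. The dimension of this space is the index of $\operatorname{Hess}_pf$ on $N_{V,p}$.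

(c) In the first case $W^u_C(p)\subset W^u(p)$ are submanifolds of equal dimension by (b), so $W_C^u(p)$ contains a neighborhood of $p$ in $W^u(p)$. Every point of $W^u(p)$ flows backward into this neighborhood, and $W^u_C(p)$ is flow-invariant, so the two sets are equal. The second case follows by replacing $f$ by $-f$.
\end{proof}

Put $L=\bigoplus_VL_V$ and $K=\bigoplus_VK_V$. At a point $x\in W^u_C(p)\cap W^s_C(q)$, part (b) gives
\begin{align}
T_xW^u(p)\cap T_xW^s(q)&=\bigl(T_xW_C^u(p)\cap T_xW_C^s(q)\bigr)\oplus\bigoplus_V\,(L_{V,x}\cap K_{V,x}),\label{eq:cap}\\
T_xW^u(p)+T_xW^s(q)&=\bigl(T_xW_C^u(p)+T_xW_C^s(q)\bigr)\oplus(L_x+K_x).\label{eq:sum}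
\end{align}
The negative results come from \eqref{eq:cap} and the positive one from \eqref{eq:sum}.

\section{The counterexample on $\mathbb{CP}^2$}\label{sec:cp2}

Let $M$, $\tau$, $f$, $p$, $q$ be as in Theorem~\ref{thm:cp2}. Replacing $z$ by $cz$ multiplies $(\bar z_0^{\,2}+\bar z_1^{\,2})z_2^2$ by $\bar c^{\,2}c^2=|c|^4$, so $f$ is well defined and smooth. It depends on $z_2$ only through $z_2^2$ and $|z_2|^2$, so it is $\tau$-invariant. The fixed set of $\tau$ is the union of the point $[0:0:1]$ and the line $\Sigma=\{z_2=0\}\cong S^2$. We put $\Sigma^\circ=\Sigma\setminus\{p,q\}$.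

\subsection{The function along the fixed line}\label{ssec:along}

We use the two affine charts
\[
(w,\zeta)=(z_1/z_0,\;z_2/z_0)\ \text{ on }\{z_0\ne0\},\qquad (w',\zeta')=(z_0/z_1,\;z_2/z_1)\ \text{ on }\{z_1\ne0\},
\]
centered at $p$ and $q$. In them $\tau$ acts by $\zeta\mapsto-\zeta$ and $\zeta'\mapsto-\zeta'$. So $\Sigma$ is given by $\zeta=0$ and $\zeta'=0$, and the normal bundle $N$, the $(-1)$-eigenbundle of $d\tau$, is the $\zeta$-direction and the $\zeta'$-direction.

On $\Sigma$ we have $f=(1-|w|^2)/(1+|w|^2)$. Its derivative in $r=|w|$ is $-4r/(1+r^2)^2$, which is nonzero for $0<r<\infty$. So $f|_\Sigma$ has exactly two critical points, the maximum $p$ and the minimum $q$. Since $df$ is $\tau$-invariant, it vanishes on $N$, so $p$ and $q$ are exactly the critical points of $f$ on $\Sigma$. Expanding in the charts, with error terms of order four,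
\begin{align*}
f&=\frac{1-|w|^2}{1+|w|^2+|\zeta|^2}+\frac{2\operatorname{Re}\bigl((1+\bar w^2)\zeta^2\bigr)}{(1+|w|^2+|\zeta|^2)^2}
=1-2|w|^2-|\zeta|^2+2\operatorname{Re}\zeta^2+\cdots\\
&=1-2|w|^2+(\operatorname{Re}\zeta)^2-3(\operatorname{Im}\zeta)^2+\cdots
\end{align*}
near $p$, and
\[
f=-1+2|w'|^2+|\zeta'|^2+2\operatorname{Re}\zeta'^{\,2}+\cdots=-1+2|w'|^2+3(\operatorname{Re}\zeta')^2-(\operatorname{Im}\zeta')^2+\cdots
\]
near $q$. Both points are nondegenerate, $\operatorname{ind}(p)=3$, $\operatorname{ind}(q)=1$, and the Hessian has index $1$ on $N_p$ and on $N_q$.

This explains the two terms of $f$. The first gives the height function on $\Sigma$, but on its own it is negative definite on $N_p$ and positive definite on $N_q$. The second vanishes to second order along $\Sigma$ and adds the indefinite forms $2\operatorname{Re}\zeta^2$ and $2\operatorname{Re}\zeta'^{\,2}$, which are large enough to make the normal Hessians indefinite. In Section~\ref{ssec:morse} we check that the critical points off $\Sigma$ are nondegenerate as well. We first show, assuming this, that no metric is good.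

\subsection{The angle between the two lines}\label{ssec:angle}

Let $g$ be any invariant metric. By Lemma~\ref{lem:split}(a) the flow preserves $\Sigma$ and is there the negative gradient flow of $f|_\Sigma$. Every flow line in $\Sigma^\circ$ has critical points of $f|_\Sigma$ as limits and $f$ decreases along it, so it runs from $p$ to $q$. Hence $W^u_\Sigma(p)=\Sigma\setminus\{q\}$ and $W^s_\Sigma(q)=\Sigma\setminus\{p\}$. By Lemma~\ref{lem:split}(b) there are smooth real line subbundles $L\subset N$ over $\Sigma\setminus\{q\}$ and $K\subset N$ over $\Sigma\setminus\{p\}$ with $TW^u(p)=T\Sigma\oplus L$ and $TW^s(q)=T\Sigma\oplus K$, and by \eqref{eq:cap}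
\begin{equation}\label{eq:dimcp2}
\dim\bigl(T_yW^u(p)\cap T_yW^s(q)\bigr)=2+\dim(L_y\cap K_y),\qquad y\in\Sigma^\circ .
\end{equation}
A transverse intersection would have dimension $3+3-4=2=\dim\Sigma^\circ$. So, unlike in Example~\ref{ex:torus}, counting dimensions does not rule out transversality. We have no formula for $L$ and $K$, since the metric is arbitrary. All that we use is that each is defined over a whole chart.

The coordinate $\zeta$ identifies $N_y$ with $\mathbb C$ for $y\in\Sigma\setminus\{q\}$, so $L$ at the point $w$ is $e^{i\lambda(w)}\mathbb R$ for a continuous map $\lambda\colon\mathbb C\to\mathbb R/\pi\mathbb Z$. Since $\mathbb C$ is simply connected, $\lambda$ lifts to a continuous real function, which we again call $\lambda$. In the same way $K$ at the point $w'$ is $e^{i\kappa(w')}\mathbb R$ in the coordinate $\zeta'$, for a continuous $\kappa\colon\mathbb C\to\mathbb R$. To compare the two lines we change coordinates. The transition map is $w'=1/w$, $\zeta=w\zeta'$, and its derivative at a point of $\Sigma^\circ$ multiplies normal vectors by $w$. So in the coordinate $\zeta$ the line $K$ at $w=e^{i\varphi}$ is $e^{i(\kappa(e^{-i\varphi})+\varphi)}\mathbb R$,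 and the angle from $L$ to $K$ is the class modulo $\pi$ of
\[
\theta(\varphi)=\varphi+\kappa(e^{-i\varphi})-\lambda(e^{i\varphi}),\qquad 0\le\varphi\le2\pi .
\]
This function is continuous and $\theta(2\pi)=\theta(0)+2\pi$. By the intermediate value theorem it takes values in $\pi\mathbb Z$, where $L=K$, and values outside $\pi\mathbb Z$, where $L\cap K=0$. So the dimension in \eqref{eq:dimcp2} takes both values $3$ and $2$ on the connected subset $\Sigma^\circ$ of $W^u(p)\cap W^s(q)$. By \eqref{eq:const} the intersection is not clean.

\begin{remark}\label{rem:model}
A local model shows what such a jump can look like. In a regular level set of $f$, which has dimension $3$, the manifolds $W^u(p)$ and $W^s(q)$ cut out two surfaces that contain the curve cut out by $\Sigma$. Take coordinates $(t,v_1,v_2)$ with the involution $(t,v_1,v_2)\mapsto(t,-v_1,-v_2)$, and the invariant surfaces $\{v_2=0\}$ and $\{v_2=tv_1\}$. Both contain the $t$-axis. Their normal lines along it are spanned by $(1,0)$ and $(1,t)$ and agree only at $t=0$. The intersection $\{v_2=0,\ tv_1=0\}$ is a cross, which is not a manifold at the origin.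
\end{remark}

\subsection{The critical points off the fixed line}\label{ssec:morse}

A point with $z_2\ne0$ has a unique representative with $|z|=1$ and $z_2>0$. So
\[
(z_0,z_1)\longmapsto\bigl[z_0:z_1:\sqrt{1-|z_0|^2-|z_1|^2}\,\bigr]
\]
is a diffeomorphism from the open unit ball in $\mathbb C^2$ onto $\{z_2\ne0\}$. Write $z_0=a_1+ia_2$, $z_1=a_3+ia_4$ and $A_i=a_i^2$. The advantage of this chart is that $f$ is a quadratic polynomial in the squares $A_i$. With
\[
R=z_2^2=1-A_1-A_2-A_3-A_4>0,\qquad Q=\operatorname{Re}(\bar z_0^{\,2}+\bar z_1^{\,2})=A_1-A_2+A_3-A_4,
\]
we have $f=\Phi(A_1,\dots,A_4)=A_1+A_2-A_3-A_4+2RQ$. Its partial derivatives $\Phi_i=\partial\Phi/\partial A_i$ are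
\[
\Phi_1=1+2R-2Q,\quad \Phi_2=1-2R-2Q,\quad \Phi_3=-1+2R-2Q,\quad \Phi_4=-1-2R-2Q .
\]
Since $\partial f/\partial a_i=2a_i\Phi_i$, a point is critical if and only if $\Phi_i=0$ for every $i$ in the set $I=\{i:a_i\ne0\}$. The differences
\begin{gather*}
\Phi_1-\Phi_2=4R,\qquad \Phi_1-\Phi_3=2,\qquad \Phi_1-\Phi_4=2+4R,\\
\Phi_2-\Phi_4=2,\qquad \Phi_3-\Phi_4=4R,\qquad \Phi_2-\Phi_3=2-4R
\end{gather*}
are nonzero, except possibly the last. So $I$ is empty, a singleton, or $\{2,3\}$ with $R=\tfrac12$.

For $I=\{i\}$ we have $R=1-A_i$ and $Q=\pm A_i$, and the equations $\Phi_i=0$ for $i=1,2,3,4$ read $3-4A_1=0$, $-1+4A_2=0$, $1-4A_3=0$, $-3+4A_4=0$. For $I=\{2,3\}$, the equation $\Phi_2=0$ with $R=\tfrac12$ gives $Q=0$, so $A_2=A_3$, and $A_2+A_3=1-R$ gives $A_2=A_3=\tfrac14$.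

The second derivatives are $\partial^2f/\partial a_i\partial a_j=2\delta_{ij}\Phi_i+4a_ia_j\Phi_{ij}$. At a critical point an off-diagonal entry can be nonzero only if $i,j\in I$, and $\Phi_{23}=\partial_{A_3}(1-2R-2Q)=2-2=0$. So the Hessian is diagonal. Its $i$-th entry is $2\Phi_i$ for $i\notin I$ and $4A_i\Phi_{ii}$ for $i\in I$, where $\Phi_{11}=\Phi_{33}=-4$ and $\Phi_{22}=\Phi_{44}=4$. Each $I$ contributes $2^{|I|}$ points, one for each choice of signs of the $a_i$, and substitution gives the following table.
\[
\begin{array}{c|c|c|c|c|c|c}
I & A_i\ (i\in I) & R & Q & \text{diagonal of the Hessian} & \text{index} & \text{points}\\ \hline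
\emptyset & - & 1 & 0 & (6,-2,2,-6) & 2 & 1\\
\{1\} & 3/4 & 1/4 & 3/4 & (-12,-2,-4,-6) & 4 & 2\\
\{2\} & 1/4 & 3/4 & -1/4 & (6,4,2,-4) & 1 & 2\\
\{3\} & 1/4 & 3/4 & 1/4 & (4,-2,-4,-6) & 3 & 2\\
\{4\} & 3/4 & 1/4 & -3/4 & (6,4,2,12) & 0 & 2\\
\{2,3\} & 1/4,\ 1/4 & 1/2 & 0 & (4,4,-4,-4) & 2 & 4
\end{array}
\]
All entries are nonzero, so $f$ is Morse. As a check, with $p$ and $q$ included the numbers of critical points of index $0,\dots,4$ are $2,3,5,3,2$, and $2-3+5-3+2=3=\chi(\mathbb{CP}^2)$. Together with Sections~\ref{ssec:along} and~\ref{ssec:angle} this proves Theorem~\ref{thm:cp2}.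

\section{The general obstruction}\label{sec:obstruction}

The term $\varphi$ in the angle $\theta(\varphi)$ came from the transition function of $N$, that is, from the twisting of the normal bundle. The invariant that measures this twisting is the Euler class. A real vector bundle over $S^2$ is orientable, since $S^2$ is simply connected. For an oriented rank $2$ bundle $E$ over $S^2$, the Euler number $e(E)\in\mathbb Z$ is the signed count of zeros of a section transverse to the zero section. It changes sign with the orientation, and it vanishes if $E$ has a nowhere zero continuous section. For the bundle $N$ of Section~\ref{sec:cp2}, the section given by $\zeta=w$ in the first chart is $\zeta'=1$ in the second. It has one zero, at $p$, which is nondegenerate and positive for the complex orientations, so $e(N)=1$.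

\begin{theorem}\label{thm:obstruction}
Let a finite group $G$ act smoothly on a closed manifold $M$, and let $f$ be an invariant Morse function. Let $\Sigma\cong S^2$ be a component of $M^G$, and let $N'\subset TM|_\Sigma$ be the isotypic subbundle of a nontrivial real irreducible representation of $G$. Assume that
\begin{itemize}
\item[(i)] $\operatorname{rank}N'=2$ and $e(N')\ne0$;
\item[(ii)] $f|_\Sigma$ has exactly two critical points, the maximum $p$ and the minimum $q$;
\item[(iii)] $\operatorname{Hess}f$ restricted to $N'_p$ and to $N'_q$ has index $1$.
\end{itemize}
Then there is no invariant metric for which $W^u(p)$ and $W^s(q)$ intersect cleanly.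
\end{theorem}

Two things are new compared with Section~\ref{ssec:angle}. The bundle is no longer given by a formula, so the computation of $\theta$ must be replaced by a topological argument. And the normal bundle may have further isotypic parts, whose contribution to \eqref{eq:cap} could a priori compensate a jump in $N'$. The first point is handled by the following lemma.

\begin{lemma}\label{lem:lines}
Let $E$ be a real rank $2$ vector bundle over $\Sigma\cong S^2$ with $e(E)\neq0$, and let $p\ne q$ be points of $\Sigma$. Let $L\subset E|_{\Sigma\setminus\{q\}}$ and $K\subset E|_{\Sigma\setminus\{p\}}$ be continuous line subbundles. Then $\Sigma^\circ=\Sigma\setminus\{p,q\}$ contains a point where $L=K$ and a point where $L\cap K=0$.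
\end{lemma}

\begin{proof}
First, $E$ has no continuous line subbundle $\ell$ over all of $\Sigma$. Indeed, the unit vectors of $\ell$ for a fiber metric would form a double cover of the simply connected space $\Sigma$. This cover has a section, which is a nowhere zero section of $E$, and this contradicts $e(E)\ne0$.

Fix an orientation and a fiber metric on $E$, and let $\rho_t$ be the fiberwise rotation by the angle $t$. There is a unique continuous map $\theta\colon\Sigma^\circ\to\mathbb R/\pi\mathbb Z$ with $L_y=\rho_{\theta(y)}K_y$. We claim that $\theta$ is onto; the values $0$ and $\pi/2$ then give the two points. Suppose that $\theta$ misses a value. Then it maps into an open arc and lifts to a continuous function $\tilde\theta\colon\Sigma^\circ\to\mathbb R$. Let $\beta\colon\Sigma\to[0,1]$ be continuous with $\beta=1$ near $p$ and $\beta=0$ near $q$, and put $\ell_y=\rho_{\beta(y)\tilde\theta(y)}K_y$ for $y\in\Sigma^\circ$. Near $p$ this is $L$, which extends over $p$. Near $q$ it is $K$, which extends over $q$. So $\ell$ extends to a continuous line subbundle over $\Sigma$, a contradiction.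
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:obstruction}]
Let $g$ be an invariant metric, and apply Lemma~\ref{lem:split} with $H=G$ and $C=\Sigma$. By (ii), as in Section~\ref{ssec:angle}, $W^u_\Sigma(p)=\Sigma\setminus\{q\}$ and $W^s_\Sigma(q)=\Sigma\setminus\{p\}$. Let $N''$ be the sum of the nontrivial isotypic parts other than $N'$. Then
\[
TW^u(p)=T\Sigma\oplus L'\oplus L''\ \text{ over }\Sigma\setminus\{q\},\qquad TW^s(q)=T\Sigma\oplus K'\oplus K''\ \text{ over }\Sigma\setminus\{p\},
\]
with subbundles $L',K'\subset N'$ and $L'',K''\subset N''$. By (iii), $\operatorname{rank}L'=1$ and $\operatorname{rank}K'=2-1=1$.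

Suppose that the intersection is clean. By \eqref{eq:const} and \eqref{eq:cap}, the sum of the functions $d'=\dim(L'\cap K')$ and $d''=\dim(L''\cap K'')$ is constant on the connected set $\Sigma^\circ$. Both functions are upper semicontinuous: $d'$ equals $\operatorname{rank}L'+\operatorname{rank}K'$ minus the rank of the addition map $L'\oplus K'\to N'$, the rank of a continuous family of linear maps is lower semicontinuous, and the same holds for $d''$. So both can only jump up in a limit, and a jump of one cannot cancel a jump of the other. Precisely, $d'=\text{const}-d''$ is also lower semicontinuous, hence continuous, and an integer valued continuous function on $\Sigma^\circ$ is constant. By (i), this contradicts Lemma~\ref{lem:lines} for $E=N'$.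
\end{proof}

\begin{remark}\label{rem:hyp}
The condition $e(N')\ne0$ cannot be dropped. Let $\mathbb Z/2$ act on $S^2\times(\mathbb R/2\pi\mathbb Z)^2$ by $(y,v_1,v_2)\mapsto(y,-v_1,-v_2)$, let $\eta$ be the height function on $S^2$ with maximum $y_+$ and minimum $y_-$, and let $f=\eta+\cos v_1-\cos v_2$. For $\Sigma=S^2\times\{(0,0)\}$ and the trivial bundle $N'=N$, all other hypotheses hold. For the standard product metric, $W^u(p)=\{y\ne y_-,\,v_1\neq\pi,\,v_2=0\}$ and $W^s(q)=\{y\ne y_+,\,v_1=0,\,v_2\ne\pi\}$, and these are transverse. Hypothesis (iii) makes $L'$ and $K'$ lines; if one of them has rank $0$ or $2$, then $\dim(L'\cap K')$ is constant and $N'$ gives no obstruction. Hypothesis (ii) makes the domains of $L'$ and $K'$ cover $\Sigma$ with connected overlap.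
\end{remark}

\begin{corollary}\label{cor:higher}
\begin{itemize}
\item[(a)] For every $n\ge4$ there are a connected closed $n$-manifold, a smooth action of a finite group on it and an invariant Morse function for which the clean condition fails for every invariant metric.
\item[(b)] In the situation of Theorem~\ref{thm:obstruction}, and in particular in that of Theorem~\ref{thm:cp2}, the failure for every invariant metric persists for all smooth invariant functions $\tilde f$ that are sufficiently $C^2$-close to $f$.
\end{itemize}
\end{corollary}

\begin{proof}
(a) For $n=4$ use Theorem~\ref{thm:cp2}. Let $n=4+k$ with $k\ge1$ and $M=\mathbb{CP}^2\times S^k$. The group must be enlarged so that the fixed component is still a $2$-sphere. Let $S^k\subset\mathbb R^k\times\mathbb R$ have coordinates $(v,\eta)$, let $\varrho(v,\eta)=(-v,\eta)$, and let $G=\langle\tau\rangle\times\langle\varrho\rangle$ act factorwise. The function $\eta$ on $S^k$ is Morse and $\varrho$-invariant, so $F=f+\eta$ is an invariant Morse function on $M$. The fixed points of $\varrho$ are $(0,\pm1)$, so $\Sigma\times\{(0,-1)\}$ is a component of $M^G$. Its normal bundle is the sum of $N$, on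 which $\tau=-1$ and $\varrho=1$, and of the trivial bundle with fiber $T_{(0,-1)}S^k$, on which $\tau=1$ and $\varrho=-1$. These characters are different, so $N'=N$ is an isotypic part. It has rank $2$ and $e(N)=1$. On the sphere $F=f|_\Sigma-1$, and $\operatorname{Hess}F=\operatorname{Hess}f$ on $N$. By Section~\ref{ssec:along}, Theorem~\ref{thm:obstruction} applies.

(b) We show that $\tilde f$ satisfies the hypotheses of Theorem~\ref{thm:obstruction} with the same $\Sigma$ and $N'$; for the data of Theorem~\ref{thm:cp2} these hypotheses hold with $N'=N$. Recall that a smooth function that is sufficiently $C^2$-close to a Morse function on a closed manifold is Morse, with exactly one critical point near each critical point of the original function and no others. On $M$ this shows that $\tilde f$ is Morse. On $\Sigma$, where $f$ is Morse by Lemma~\ref{lem:split}(a), it shows that $\tilde f|_\Sigma$ has exactly two critical points $\tilde p$, $\tilde q$, close to $p$, $q$; they are the maximum and the minimum. For (iii), fix an auxiliary metric with Levi-Civita connection $\nabla$. The form $\nabla d\tilde f$ restricted to $N'_y$ depends continuously on $y\in\Sigma$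 and on $\tilde f$ in $C^2$, and it equals the Hessian at critical points of $\tilde f$, in particular at $\tilde p$ and $\tilde q$. For $\tilde f=f$ and $y=p,q$ it is nondegenerate of index $1$, which is an open condition.
\end{proof}

\section{Dimensions at most three}\label{sec:low}

Throughout this section $f$ is a fixed invariant Morse function on $M$. We write $W^u(p,g)$, $W^s(q,g)$, $\phi^g_t$ when the metric varies. The proof of Theorem~\ref{thm:low} has three steps: a way to move $W^u(p)$ relative to $W^s(q)$ by changing the metric, two generic transversality properties, and a case analysis of the pair $(L,K)$. The restriction on the dimension is used in property (R) of the second step and in the third step.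

\subsection{Moving the unstable manifold}

The function $f$ is fixed, so the flow can be changed only through the metric, and the new metric must be invariant. Away from critical points this leaves much freedom, because a vector field $X'$ with $df(X')>0$ is the gradient of $f$ for a metric that can be written down from $X'$. We use this in a thin slab above a regular level $S$, and arrange that flow lines crossing the slab arrive at $S$ displaced by a prescribed equivariant diffeomorphism.

\begin{lemma}\label{lem:perturb}
Let $[c,c+\varepsilon]$, $\varepsilon>0$, contain no critical value of $f$, and let $S=f^{-1}(c)$. Let $g\in\mathcal R$. To each $G$-invariant smooth vector field $Z$ on $S$, with time-one flow $\psi_Z$, one can assign a metric $g_Z\in\mathcal R$ such that for all critical points $p,q$ with $f(p)>c>f(q)$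
\[
W^s(q,g_Z)\cap S=W^s(q,g)\cap S,\qquad W^u(p,g_Z)\cap S=\psi_Z\bigl(W^u(p,g)\cap S\bigr).
\]
If $C$ is a component of some $M^H$ and $p,q\in C$, then $\psi_Z$ preserves $S\cap C$ and the same identities hold for $W^s_C$ and $W^u_C$. If $Z$ ranges over a finite-dimensional vector space, then $g_Z\to g$ in $C^\infty$ as $Z\to0$.
\end{lemma}

\begin{proof}
Let $X=\nabla_gf$. On the slab $f^{-1}[c,c+\varepsilon]$ the function $df(X)=g(X,X)$ is positive, and $\xi=-X/df(X)$ is an invariant field with $df(\xi)=-1$. The flow of $-\xi$ gives an equivariant diffeomorphism $\Theta\colon S\times[0,\varepsilon]\to f^{-1}[c,c+\varepsilon]$ with $f(\Theta(y,t))=c+t$, under which $\xi$ corresponds to $-\partial_t$. Let $\beta\ge0$ be a smooth function with compact support in $(0,\varepsilon)$ and $\int\beta=1$. Put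
\[
Y=\Theta_*\bigl(\beta(t)Z\bigr),\qquad X_Z=X-df(X)\,Y .
\]
Both fields are invariant, $df(Y)=0$, and $df(X_Z)=df(X)$. Let $\Pi v=v-\frac{df(v)}{df(X)}X_Z$ be the projection onto $\ker df$ along $X_Z$, and define on the slab
\[
g_Z(v,v')=g(\Pi v,\Pi v')+\frac{df(v)\,df(v')}{df(X)} .
\]
This form is smooth and invariant. It is positive definite, because $\Pi v=0$ and $df(v)=0$ together imply $v=0$. Since $\Pi X_Z=0$, we get $g_Z(X_Z,v')=df(v')$, that is, $\nabla_{g_Z}f=X_Z$. Where $Y=0$, the map $\Pi$ is the $g$-orthogonal projection along $X$ and the formula is the orthogonal decomposition of $g$, so $g_Z=g$. Hence $g_Z$ extends by $g$ to an invariant metric on $M$. The difference $g_Z-g$ is the sum of a term linear in $Z$ and a term quadratic in $Z$, which gives the last assertion.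

On the slab $-\nabla_{g_Z}f=df(X)(\xi+Y)$, so the flow lines are the orbits of $\xi+Y$. In the coordinates $(y,t)$ these solve $\dot t=-1$, $\dot y=\beta(t)Z(y)$. The orbit starting at $\Theta(y,\varepsilon)$ follows the flow of $Z$ for total time $\int\beta=1$, so it reaches $S$ at $\psi_Z(y)$, whereas for $g$ it reaches $S$ at $y$. The metric is unchanged on $\{f\le c\}$, which contains the forward orbits of points of $S$; so $W^s(q)\cap S$ is unchanged. It is unchanged on $\{f\ge c+\varepsilon\}$, which contains the backward orbits of points of $f^{-1}(c+\varepsilon)$; so $W^u(p)\cap f^{-1}(c+\varepsilon)$ is unchanged. This gives the two identities. Finally, $\psi_Z$ commutes with $G$ and is isotopic to the identity through the maps $\psi_{sZ}$, which preserve $S^H$; so $\psi_Z$ preserves $S\cap C$. Intersecting the identities with $C$ and using Lemma~\ref{lem:split}(b) gives the identities for $W^s_C$ and $W^u_C$.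
\end{proof}

\subsection{Two generic properties}

For $H\le G$ and a component $C$ of $M^H$ put
\[
C^*=\{x\in C: G_x=H\}.
\]
Its complement in $C$ is the union of the closed sets $C\cap M^{H'}$ over the subgroups $H'\supsetneq H$, so $C^*$ is open in $C$, and it is flow-invariant. We can expect transversality in $C$ only on $C^*$: at a point with larger isotropy group $G_x$, invariant vector fields take values in $(T_xM)^{G_x}$, which may be smaller than $T_xC$. In Example~\ref{ex:torus} with $H=1$, the set $C^*$ is the torus minus two circles, and transversality fails on one of them.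

\begin{proposition}\label{prop:generic}
A generic $g\in\mathcal R$ has the following two properties.
\begin{itemize}
\item[(T)] For every $H\le G$, every component $C$ of $M^H$ and all critical points $p,q\in C$, the manifolds $W^u_C(p)$ and $W^s_C(q)$ are transverse in $C$ at every point of their intersection that lies in $C^*$.
\item[(R)] Suppose that $\dim M=3$, that $C$ is a component of $M^H$ with $\dim C=1$, and that every $h\in H$ acts on the normal bundle $N$ of $C$ as $\pm\mathrm{id}$. Let $\Gamma\subset C^*$ be a component of $C\setminus\operatorname{Crit}f$, an open arc along which $f$ decreases from a critical point $p$ to a critical point $q$. If $\operatorname{Hess}f$ has index $1$ on $N_p$ and on $N_q$, then $W^u(p)$ and $W^s(q)$ are transverse in $M$ along $\Gamma$.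
\end{itemize}
\end{proposition}

Transversality of two noncompact manifolds is not an open condition on the metric. The next lemma deals with this by exhausting the manifolds by compact discs that depend continuously on $g$, and reduces the proposition to density statements.

\begin{lemma}\label{lem:baire}
Let $C$ be a component of $M^H$ for some $H\le G$, let $p,q\in C$ be critical points, and let $\Lambda\subset C$ be compact. Let $\mathcal T\subset\mathcal R$ be the set of $g$ such that $W^u_C(p,g)$ and $W^s_C(q,g)$ are transverse in $C$ at every point of $\Lambda\cap W^u_C(p,g)\cap W^s_C(q,g)$. If $\mathcal T$ is dense, then it is comeager.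
\end{lemma}

\begin{proof}
The vector field $-\nabla_{g|_C}(f|_C)$ on $C$ depends continuously on $g$, and its zeros do not depend on $g$. By the stable manifold theorem with continuous dependence on the vector field (see, e.g., \cite[Ch.~2, \S6]{PdM}), every $g_0\in\mathcal R$ has an open neighborhood $\mathcal V$ with embeddings $e^u_g\colon D^u\to C$ and $e^s_g\colon D^s\to C$, $g\in\mathcal V$, of closed discs onto neighborhoods of $p$ in $W^u_C(p,g)$ and of $q$ in $W^s_C(q,g)$, which depend continuously on $g$ in the $C^1$ topology. For integers $m\ge0$ let
\[
e^u_{g,m}=\phi^g_m\circ e^u_g,\qquad e^s_{g,m}=\phi^g_{-m}\circ e^s_g .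
\]
These embeddings also depend continuously on $g$ in $C^1$, and the images of their differentials are the tangent spaces of $W^u_C(p,g)$ and $W^s_C(q,g)$. Let $\mathcal U_m\subset\mathcal V$ be the set of $g$ for which transversality holds at all points of $\Lambda\cap e^u_{g,m}(D^u)\cap e^s_{g,m}(D^s)$. A point $x\in W^u_C(p,g)\cap W^s_C(q,g)$ lies in both images for all large $m$, because $\phi^g_{-m}(x)\to p$ and $\phi^g_m(x)\to q$. Hence $\mathcal T\cap\mathcal V=\bigcap_m\mathcal U_m$.

Each $\mathcal U_m$ is open. Let $g_k\to g$ in $\mathcal V$ with $g_k\notin\mathcal U_m$, and let $x_k=e^u_{g_k,m}(v_k)=e^s_{g_k,m}(v'_k)\in\Lambda$ be points where transversality fails. By compactness we may assume $v_k\to v$ and $v'_k\to v'$. Then $x_k\to x=e^u_{g,m}(v)=e^s_{g,m}(v')\in\Lambda$. The linear maps $de^u_{g_k,m}(v_k)\oplus de^s_{g_k,m}(v'_k)$ to $T_{x_k}C$ are not onto and converge to the corresponding map at $x$, which is therefore not onto. So $g\notin\mathcal U_m$.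

Each $\mathcal U_m$ contains $\mathcal T\cap\mathcal V$, so it is dense in $\mathcal V$. Thus $\mathcal V\setminus\mathcal T$ is a countable union of sets that are nowhere dense in the open set $\mathcal V$, hence nowhere dense in $\mathcal R$. Since $\mathcal R$ is separable and metrizable, countably many such $\mathcal V$ cover it. So $\mathcal R\setminus\mathcal T$ is a countable union of nowhere dense sets, and $\mathcal T$ is comeager.
\end{proof}

We also recall the parametric transversality theorem, a consequence of Sard's theorem. Let $\Psi\colon O\times A\to B$ be a smooth submersion, where $O\subset\mathbb R^r$ is open and $A,B$ are manifolds, and let $B'\subset B$ be a submanifold. Then for almost every $\mu\in O$ the map $\Psi(\mu,\cdot)\colon A\to B$ is transverse to $B'$.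

\begin{proof}[Proof of Proposition~\ref{prop:generic}]
There are finitely many data $(H,C,p,q)$ and finitely many arcs $\Gamma$, none of which depend on $g$, so we may treat them one at a time. By Section~\ref{ssec:flows}, applied to $f|_C$, only the case $f(p)>f(q)$ needs an argument. Choose $[c,c+\varepsilon]\subset(f(q),f(p))$ free of critical values and let $S=f^{-1}(c)$. Every flow line from $p$ to $q$ crosses $S$, and transversality is flow-invariant, so it suffices to obtain transversality at points of $S$.

\medskip\noindent\emph{Property (T).}
By Lemma~\ref{lem:split}(a), $c$ is a regular value of $f|_C$, so $S_C=S\cap C$ is a closed hypersurface in $C$. The open subset $S\cap C^*$ of $S_C$ is a countable union of compact sets. Since $C^*$ is flow-invariant, it suffices by Lemma~\ref{lem:baire} to show that the set $\mathcal T$ is dense for each compact $\Lambda\subset S\cap C^*$.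

Let $g\in\mathcal R$. The manifolds $W^u_C(p)$ and $W^s_C(q)$ contain the flow direction $X=\nabla_gf$, which is transverse to $S_C$ in $C$. So $A^u=W^u_C(p)\cap S$ and $A^s=W^s_C(q)\cap S$ are submanifolds of $S_C$, and
\[
TW^u_C(p)=TA^u\oplus\mathbb RX,\qquad TW^s_C(q)=TA^s\oplus\mathbb RX,\qquad TC=TS_C\oplus\mathbb RX
\]
at points of $A^u\cap A^s$. Therefore $W^u_C(p)$ and $W^s_C(q)$ are transverse in $C$ at such a point if and only if $A^u$ and $A^s$ are transverse in $S_C$ there. This holds for every invariant metric. By Lemma~\ref{lem:perturb} it remains to find small invariant fields $Z$ with $\psi_Z(A^u)$ transverse to $A^s$ at the points of $\Lambda$.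

For this we need enough invariant fields, and here the hypothesis $\Lambda\subset C^*$ is used. Let $y\in S\cap C^*$ and $v\in T_yS_C=(T_yS)^H$. Extend $v$ to a vector field $V$ on $S$ whose support contains no point of the orbit $Gy$ other than $y$, and let $Z=\frac1{|G|}\sum_{\sigma\in G}\sigma_*V$. Then $(\sigma_*V)(y)=d\sigma\,V(\sigma^{-1}y)$ vanishes unless $\sigma\in G_y=H$, and for $\sigma\in H$ it equals $v$. So $Z(y)=\frac{|H|}{|G|}v$. Invariant fields on $S$ are tangent to $S_C$ along $S_C$, and spanning $TS_C$ is an open condition. By compactness there are invariant fields $Z_1,\dots,Z_r$ on $S$ and a compact neighborhood $\Lambda'$ of $\Lambda$ in $S_C$ such that the $Z_i(y)$ span $T_yS_C$ for all $y\in\Lambda'$.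

For $\mu\in\mathbb R^r$ let $Z_\mu=\sum_i\mu_iZ_i$ and $\psi_\mu=\psi_{Z_\mu}$, and let $\Psi(\mu,y)=\psi_\mu(y)$, a smooth map $\mathbb R^r\times S_C\to S_C$. Since $\psi_{sZ_i}$ is the time-$s$ flow of $Z_i$, we have $\partial_{\mu_i}\Psi(0,y)=Z_i(y)$. So $\partial_\mu\Psi(0,y)$ is onto for $y\in\Lambda'$, and by compactness of $\Lambda'$ there is $\delta>0$ such that $\partial_\mu\Psi(\mu,y)$ is onto for $|\mu|<\delta$ and $y\in\Lambda'$. Since $\psi_\mu^{-1}=\psi_{-\mu}$ tends uniformly to the identity, we may also assume that $\psi_\mu^{-1}(\Lambda)\subset\operatorname{int}\Lambda'$ for $|\mu|<\delta$. The restriction of $\Psi$ to $\{|\mu|<\delta\}\times(A^u\cap\operatorname{int}\Lambda')$ is a submersion to $S_C$. By parametric transversality, $\psi_\mu(A^u\cap\operatorname{int}\Lambda')$ is transverse to $A^s$ for almost every such $\mu$. Every point of $\psi_\mu(A^u)\cap\Lambda$ lies in the open subset $\psi_\mu(A^u\cap\operatorname{int}\Lambda')$ of $\psi_\mu(A^u)$. So $g_{Z_\mu}\in\mathcal T$ for almost every small $\mu$, and $g_{Z_\mu}\to g$ as $\mu\to0$.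

\medskip\noindent\emph{Property (R).}
For every invariant metric $\Gamma$ is a single flow line from $p$ to $q$, and it meets $S$ in one point $x$, which does not depend on the metric. We apply Lemma~\ref{lem:baire} to the trivial subgroup, the component of $M$ containing $x$, and $\Lambda=\{x\}$. So it suffices to show that metrics for which $W^u(p)$ and $W^s(q)$ are transverse in $M$ at $x$ are dense. The difficulty is that $x$ cannot be moved: invariant fields on $S$ take values in $(T_xS)^H=0$ at $x$. We use instead the first derivative of $\psi_Z$ at $x$.

Let $g\in\mathcal R$. The plane $T_xS=\ker d_xf$ is the orthogonal complement of $\nabla_gf(x)$, which spans $T_xC$; so $T_xS=N_x$. By Lemma~\ref{lem:split}(b) and the hypothesis on the Hessians, $T_xW^u(p)=T_xC\oplus L_x$ and $T_xW^s(q)=T_xC\oplus K_x$ with lines $L_x,K_x\subset N_x$. Intersecting with $T_xS$, we see that $L_x$ and $K_x$ are the tangent lines at $x$ of the curves $W^u(p)\cap S$ and $W^s(q)\cap S$. By \eqref{eq:sum}, transversality at $x$ means $L_x\ne K_x$.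

The exponential map of $g|_S$ identifies a small disc about $0$ in $T_xS$ with an $H$-invariant disc $D\subset S$ about $x$, on which each $h\in H$ acts as $v\mapsto\pm v$. Since $G_x=H$, we can take $D$ so small that $\sigma D\cap D=\emptyset$ for $\sigma\notin H$. Let $J$ be a rotation by $\pi/2$ in $T_xS$, and let $\chi_0\colon[0,\infty)\to\mathbb R$ be smooth, equal to $1$ near $0$, and zero near the radius of $D$ and beyond. The field $V(v)=\chi_0(|v|)Jv$ satisfies $V(-v)=-V(v)$, so it is $H$-invariant; this is where the hypothesis on the action is used. Hence $Z=\sum_{\sigma H\in G/H}\sigma_*V$ is a well-defined $G$-invariant field on $S$ that equals $V$ on $D$. For $\theta\in\mathbb R$ the map $\psi_{\theta Z}$ is, near $x$, the rotation by the angle $\theta$ about $x$. By Lemma~\ref{lem:perturb}, passing from $g$ to $g_{\theta Z}$ rotates $L_x$ by $\theta$ and keeps $K_x$. The rotated line equals $K_x$ for exactly one value of $\theta$ modulo $\pi$, so it differs from $K_x$ for all small $\theta\ne0$, and $g_{\theta Z}\to g$ as $\theta\to0$.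
\end{proof}

\subsection{The case analysis}

\begin{proof}[Proof of Theorem~\ref{thm:low}]
Let $g$ have properties (T) and (R). We show that $W^u(p)$ and $W^s(q)$ intersect cleanly for all critical points $p,q$. For $p=q$ the intersection is the point $p$, where it is transverse. Let $p\ne q$ and $x\in W^u(p)\cap W^s(q)$. Let $H=G_x$ and let $C$ be the component of $M^H$ containing $x$, so that $x\in C^*$. The flow line of $x$ is nonconstant and lies in the closed set $C$, so $p,q\in C$ and $d=\dim C\ge1$. Let $N$, $L$, $K$ be as in Lemma~\ref{lem:split}, and let $a$ and $b$ be the indices of $\operatorname{Hess}f$ on $N_p$ and $N_q$. Then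
\[
\dim L_x=a,\qquad \dim K_x=\operatorname{rank}N-b,\qquad \operatorname{rank}N=n-d\in\{0,1,2\}.
\]
By (T) and \eqref{eq:sum}, if $L_x+K_x=N_x$ then $W^u(p)$ and $W^s(q)$ are transverse at $x$ and intersect cleanly near $x$. This covers the case $\operatorname{rank}N=0$. We now assume $L_x+K_x\ne N_x$ and show that the intersection is still clean near $x$, or reach a contradiction.

\medskip\noindent\emph{Rank one.} Here $L_x=K_x=0$, so $a=0$ and $b=1$. By Lemma~\ref{lem:split}(c), $W^u(p)=W^u_C(p)$ and $W^s(q)=W^s_C(q)$. By (T) these are transverse in $C$ at $x$, so they intersect cleanly near $x$. Example~\ref{ex:torus} is of this type.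

\medskip\noindent\emph{Rank two.} Since $n\le3$ and $d\ge1$, we have $n=3$ and $d=1$, and $C$ is a circle. The manifolds $W^u_C(p)$ and $W^s_C(q)$ contain the flow line of $x$, so they are one-dimensional and open in $C$. The assumption $L_x+K_x\ne N_x$ excludes $a=2$ and $b=0$.

Suppose $a=0$. By Lemma~\ref{lem:split}(c), $W^u(p)=W^u_C(p)$. Then $W^u(p)\cap W^s(q)=W^u_C(p)\cap W^s_C(q)$ is open in $C$. At each of its points $TW^u(p)=TC$ and $TW^s(q)\supset TC$, so the intersection of the tangent spaces is $TC$, and the intersection is clean. If $b=2$, then $W^s(q)=W^s_C(q)$, and the same argument applies with the roles of $W^u(p)$ and $W^s(q)$ exchanged.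

There remains $a=b=1$. Then $L_x$ and $K_x$ are $H$-invariant lines, and $L_x=K_x$ by assumption. The representation $N_x$ is reducible, so it is the sum of two one-dimensional representations, given by characters $\chi,\omega\colon H\to\{\pm1\}$. Both are nontrivial because $N_x$ has no trivial summand, and by (I3) the same decomposition type holds at all points of $C$.

If $\chi=\omega$, each $h\in H$ acts on $N$ as $\chi(h)\,\mathrm{id}$. The component $\Gamma$ of $C\setminus\operatorname{Crit}f$ through $x$ is the flow line of $x$, so it lies in $C^*$ and $f$ decreases along it from $p$ to $q$. By (R), $W^u(p)$ and $W^s(q)$ are transverse at $x$. By \eqref{eq:sum} this contradicts $L_x+K_x\neq N_x$.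

If $\chi\ne\omega$, then $N=N_\chi\oplus N_\omega$ is the isotypic decomposition, into line bundles. Now $N_{\chi,x}$ and $N_{\omega,x}$ are the only invariant lines by (I1), so no invariant perturbation can rotate $L_x$. Instead both manifolds are confined to a fixed surface of a smaller group. After renaming, $L_x=K_x=N_{\chi,x}$, so $L_\omega=0$ and $K_\omega=0$. By Lemma~\ref{lem:split}(b), $\operatorname{Hess}f$ is positive on $N_{\omega,p}$ and negative on $N_{\omega,q}$. Let $H'=\ker\chi$ and let $F$ be the component of $M^{H'}$ containing $x$; it contains $C$, since $C\subset M^{H}\subset M^{H'}$ is connected. The subgroups $\ker\chi$ and $\ker\omega$ have index $2$ in $H$, and they are different because a character with values in $\{\pm1\}$ is determined by its kernel. So $H'\not\subset\ker\omega$, and $H'$ acts nontrivially on $N_\omega$. At points of $C$ we therefore have $TF=(TM)^{H'}=TC\oplus N_\chi$, so $F$ is a surface with normal bundle $N_\omega$ along $C$. Lemma~\ref{lem:split}(c), applied to $H'$ and $F$, gives $W^u(p)\subset F$ and $W^s(q)\subset F$. Both manifolds have dimension $1+1=2$, so they are open in $F$. Their intersection is open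 in $F$, and all three tangent spaces equal $TF$. The intersection is clean.

\medskip
So $W^u(p)$ and $W^s(q)$ intersect cleanly near every point of their intersection. By Proposition~\ref{prop:generic}, the metrics with (T) and (R) form a comeager set.
\end{proof}

In dimension four the pair $(d,\operatorname{rank}N)=(2,2)$ becomes possible. On $\mathbb{CP}^2$, transversality in $\Sigma$ holds for every invariant metric, since $W^u_\Sigma(p)$ and $W^s_\Sigma(q)$ are open in $\Sigma$. It is the analogue of (R) that fails: by Section~\ref{ssec:angle}, no invariant metric separates $L$ from $K$ along all trajectories in $\Sigma$ at once.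

\begin{thebibliography}{9}

\bibitem{BZ}
Erkao Bao and Ke Zhu,
\emph{Computable, obstructed Morse homology for clean intersections},
arXiv:2409.11565 (2024).

\bibitem{PdM}
Palis and de Melo,
\emph{Geometric Theory of Dynamical Systems}.

\end{thebibliography}
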